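\title{Connected nonseparable compact spaces associated to separable Banach lattices}

\begin{abstract}
A compact space is called sick if it is homeomorphic to the structure space of a separable Banach lattice. We show that a sick compactum can be connected and nonseparable. An example is the structure space of the lattice of Bochner integrable functions $f:[0,1]\to C[0,1]$ for which $f(\omega)(0)$ is almost everywhere constant. We also show that every sick compactum is a continuous image of the Stone space of the Lebesgue measure algebra and so has density at most $\operatorname{non}(\mathcal N)$; that every nonempty open subset of our examples has density exactly $\operatorname{non}(\mathcal N)$; that every sick compactum $L$ embeds in a connected one of density $\max(d(L),\aleph_0)$; and that there are exactly $2^{\aleph_0}$ homeomorphism types of connected sick compacta all of whose nonempty open sets have density $\operatorname{non}(\mathcal N)$.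
\end{abstract}

\section{Sick compacta and the question}\label{sec:intro}

A Banach lattice is a real Banach space $E$ with a vector lattice order such that $|x|\le|y|$ implies $\|x\|\le\|y\|$. Let $E_+$ be its positive cone and let $u\in E_+$, $u\ne0$. Let $K_u(E)$ be the set of all functions $\varphi:E\to[0,+\infty]$ such that
\[
\varphi(u)=1,\quad \varphi(x+y)=\varphi(x)+\varphi(y),\quad \varphi(x\wedge y)=\varphi(x)\wedge\varphi(y),\quad \varphi(rz)=|r|\,\varphi(|z|)
\]
for all $x,y\in E_+$, $z\in E$, $r\in\mathbb R$, with the usual conventions in $[0,+\infty]$ and $+\infty\cdot0=0$. In the topology of pointwise convergence $K_u(E)$ is compact. It represents the principal ideal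
\[
E_u=\{x\in E:\ |x|\le ru\ \text{ for some } r>0\}:
\]
by Kakutani's representation theorem there is a one-to-one lattice homomorphism $T:C(K_u(E))\to E$ with range $E_u$ and $T1=u$, and this property determines $K_u(E)$ up to homeomorphism. We shall use $K_u(E)$ only through this property.

The vector $u$ is a \emph{quasi-interior point} if $E=\overline{E_u}$. Such points exist in every separable Banach lattice, and $\overline{E_u}=\overline{E_v}$ implies that $K_u(E)$ and $K_v(E)$ are homeomorphic. So a Banach lattice $E$ with a quasi-interior point $u$ has a well-defined \emph{structure space} $K(E)=K_u(E)$. A compact space is \emph{sick} if it is homeomorphic to $K_u(E)$ for some separable Banach lattice $E$ and some nonzero $u\in E_+$; equivalently, if it is homeomorphic to $K(E)$ for some separable Banach lattice $E$.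

The supremum norm of $C(K_u(E))$ corresponds to the norm $\min\{r\ge0:|x|\le ru\}$ on $E_u$, which may be much stronger than the norm of $E$. Hence a sick compactum need not be metrizable, and one asks how much of the separability of $E$ it retains. Three known families of examples show the range.
\begin{enumerate}
\item[(i)] Every metrizable compactum $K$ is sick: take $E=C(K)$ and $u=1$.
\item[(ii)] For every nonempty open subset $W$ of a compact metric space $X$, the space $\beta W$ is sick; in particular $\beta\mathbb N$ is. If $W\ne X$, let $E$ consist of the functions in $C(X)$ that vanish off $W$ and let $u=\operatorname{dist}(\cdot,X\setminus W)$. Then $g\mapsto gu$ is a lattice isomorphism of $C(\beta W)$, the bounded continuous functions on $W$, onto $E_u$.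
\item[(iii)] The Stone space $S$ of the measure algebra of Lebesgue measure is sick: for $E=L_1[0,1]$ and $u=1$ we have $E_u=L_\infty[0,1]\cong C(S)$.
\end{enumerate}
The spaces in (i) and (ii) can be connected, and they are separable, since they contain a dense separable metrizable subspace. The space $S$ is not separable (Lemma~\ref{lem:lower}), but it has a base of clopen sets, one for each measurable set. In this list nonseparability comes from the abundance of measurable sets, and every measurable set cuts the space into two clopen pieces, so one may guess that the two phenomena cannot be separated. The following question is posed in \cite{AMRT}.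

\medskip
\noindent\textbf{Question.} \emph{Is there a nonseparable connected sick compactum?}
\medskip

The answer is yes. To state it, and the sharper results that go with it, we fix notation. A \emph{continuum} is a compact connected metrizable space; it is \emph{nondegenerate} if it has more than one point. Let $\Omega=[0,1]$ with Lebesgue measure $\lambda$, and $L_\infty=L_\infty(\Omega)$. The \emph{density} $d(X)$ of a space $X$ is the least cardinality of a dense subset. The cardinal $\operatorname{non}(\mathcal N)$ is the least cardinality of a subset of $[0,1]$ that is not Lebesgue null; it is uncountable because countable sets are null.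

Let $M$ be a nondegenerate continuum and $p\in M$. In the Bochner space $L_1(\Omega;C(M))$, recalled in Section~\ref{sec:prelim}, with norm $\|f\|=\int_\Omega\|f(\omega)\|_\infty\,d\omega$, write $f(\omega,t)=f(\omega)(t)$ and put
\[
E_M=\{f\in L_1(\Omega;C(M)):\ f(\cdot,p)\ \text{is a.e.\ constant}\},\qquad u=1,\qquad K_M=K_u(E_M),
\]
where $1$ is the constant function. The point $p$ is suppressed from the notation.

\begin{theorem}\label{thm:A}
Let $M$ be a nondegenerate continuum and $p\in M$. Then $E_M$ is a separable Banach lattice with quasi-interior point $u$, and $K_M$ is a connected nonseparable sick compactum.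
\end{theorem}

The case $M=[0,1]$, $p=0$ answers the question. The next two theorems measure how nonseparable $K_M$ is.

\begin{theorem}\label{thm:B}
Every sick compactum is a continuous image of $S$. Moreover $d(S)=\operatorname{non}(\mathcal N)$, so every sick compactum $L$ satisfies $d(L)\le\operatorname{non}(\mathcal N)$.
\end{theorem}

\begin{theorem}\label{thm:Aplus}
For every nondegenerate continuum $M$ and $p\in M$, every nonempty open set $U\subset K_M$ has $d(U)=\operatorname{non}(\mathcal N)$. In particular every separable subset of $K_M$ is nowhere dense.
\end{theorem}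

Connectedness puts no restriction on uncountable densities, and the examples are as numerous as they can be.

\begin{theorem}\label{thm:C}
For every sick compactum $L$ there is a connected sick compactum $\widehat L$ containing a homeomorphic copy of $L$, with $d(\widehat L)=\max(d(L),\aleph_0)$. Hence the uncountable cardinals that are densities of sick compacta are exactly those that are densities of connected sick compacta. The largest is $\operatorname{non}(\mathcal N)$.
\end{theorem}

\begin{theorem}\label{thm:D}
There are exactly $2^{\aleph_0}$ homeomorphism types of connected sick compacta in which every nonempty open set has density $\operatorname{non}(\mathcal N)$ (so no nonempty open set is separable).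
\end{theorem}

Section~\ref{sec:prelim} translates connectedness and density of $K_u(E)$ into statements about $E_u$. Theorem~\ref{thm:A} is proved in Section~\ref{sec:glue}, Theorems~\ref{thm:B} and~\ref{thm:Aplus} in Section~\ref{sec:density}, Theorem~\ref{thm:C} in Section~\ref{sec:cone} and Theorem~\ref{thm:D} in Section~\ref{sec:solenoid}.

\section{Reading the topology of $K_u(E)$ in the lattice}\label{sec:prelim}

\subsection*{Lattice homomorphisms}
A \emph{lattice homomorphism} is a linear map $\Phi$ between vector lattices with $\Phi|x|=|\Phi x|$; it is positive and preserves $\vee$ and $\wedge$. Between spaces with distinguished units ($1$ in $C(K)$ and $L_\infty$, $u$ in $E_u$) it is \emph{unital} if it preserves the units. We use three standard facts, in which $K$ and $L$ are compact Hausdorff spaces.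
\begin{enumerate}
\item[(F1)] The unital lattice homomorphisms $C(K)\to\mathbb R$ are exactly the evaluations at points of $K$.
\item[(F2)] Every unital lattice homomorphism $C(K)\to C(L)$ is composition with a continuous map $L\to K$. This map is onto if the homomorphism is injective, and it is an embedding if the homomorphism is surjective.
\item[(F3)] In a normed lattice $\big||x|-|y|\big|\le|x-y|$, so the lattice operations are uniformly continuous. Consequently the completion of a normed lattice is a Banach lattice, and a bounded lattice homomorphism from a dense sublattice of a Banach lattice into a Banach lattice extends to a bounded lattice homomorphism.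
\end{enumerate}
We identify $E_u$ with $C(K_u(E))$ through $T$ and write $y(x)$ for the value of $x\in E_u$ at $y\in K_u(E)$.

\begin{lemma}\label{lem:dict}
Let $E$ be a Banach lattice, $u\in E_+\setminus\{0\}$ and $K=K_u(E)$.
\begin{enumerate}
\item[(a)] The points of $K$ are the unital lattice homomorphisms $E_u\to\mathbb R$.
\item[(b)] $K$ is connected if and only if $0$ and $u$ are the only $e\in E$ with $e\wedge(u-e)=0$.
\item[(c)] A set $D\subset K$ is dense if and only if $0$ is the only $x\in E_u$ with $y(x)=0$ for all $y\in D$.
\end{enumerate}
\end{lemma}

\begin{proof}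
Part (a) is (F1). For (b), the equation $e\wedge(u-e)=0$ forces $0\le e\le u$, so $e\in E_u$. For a real number $a$ we have $\min(a,1-a)=0$ exactly when $a\in\{0,1\}$. So the solutions $e$ are the continuous $\{0,1\}$-valued functions on $K$, that is, the indicators of clopen sets. Part (c) follows from Urysohn's lemma.
\end{proof}

All lower bounds for density in this paper come from one observation: a copy of $C(Z)$ inside $C(K)$ as a sublattice forces $K$ to have density at least $d(Z)$, even when the copy does not contain the unit of $C(K)$. This freedom matters, because a unital copy of $C(S)$ would bring the clopen sets of $S$ with it.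

\begin{lemma}\label{lem:transfer}
Let $Z$ and $K$ be compact Hausdorff spaces, $\Phi:C(Z)\to C(K)$ an injective lattice homomorphism, and $U\subset K$ an open set such that $\Phi1$ vanishes on $K\setminus U$. Then $d(Z)\le d(U)$.
\end{lemma}

\begin{proof}
Let $Y$ be dense in $U$ and let $Y'=\{y\in Y:(\Phi1)(y)>0\}$. For $y\in Y'$ the map $g\mapsto(\Phi g)(y)/(\Phi1)(y)$ is a unital lattice homomorphism on $C(Z)$, so by (F1) there is $z_y\in Z$ with $(\Phi g)(y)=(\Phi1)(y)\,g(z_y)$ for all $g$. Suppose that $\{z_y:y\in Y'\}$ is not dense in $Z$, and take $g\ge0$, $g\ne0$, vanishing at all $z_y$. Then $\Phi g$ vanishes on $Y'$. Since $0\le\Phi g\le\|g\|_\infty\Phi1$, it also vanishes on $Y\setminus Y'$ and on $K\setminus U$. Thus $\{\Phi g>0\}$ is an open subset of $U$ that misses $Y$, so it is empty, and $\Phi g=0$ contradicts injectivity. Hence $d(Z)\le|Y|$.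
\end{proof}

\subsection*{Integrable functions with values in $C(M)$}
Let $(X,\Sigma,\mu)$ be a probability space and $M$ a compact metrizable space, so that $C(M)$ is separable. A function $f:X\to C(M)$ is \emph{measurable} if preimages of Borel sets lie in $\Sigma$. As $C(M)$ is separable, such an $f$ is a pointwise limit of simple functions, so this is the strong measurability of the Bochner theory. The Bochner space $L_1(\mu;C(M))$ is the Banach space of classes, modulo equality a.e., of measurable $f$ with $\|f\|=\int\|f(x)\|_\infty\,d\mu(x)<\infty$; simple functions are dense in it. We order it by $f\le g$ if $f(x)\le g(x)$ in $C(M)$ for a.e.\ $x$. For functions $g$ on $X$ and $h$ on $M$ we write $(g\otimes h)(x,t)=g(x)h(t)$.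

\begin{lemma}\label{lem:bochner}
The space $L_1(\mu;C(M))$ is a Banach lattice whose lattice operations are computed pointwise. For each $t\in M$ the map $f\mapsto f(\cdot,t)$ is a contractive lattice homomorphism into $L_1(\mu)$. If $L_1(\mu)$ is separable, so is $L_1(\mu;C(M))$.
\end{lemma}

\begin{proof}
The map $h\mapsto|h|$ is continuous and norm preserving on $C(M)$, so $x\mapsto|f(x)|$ is measurable and integrable with $f$; it is the least upper bound of $f$ and $-f$. If $|f|\le|g|$, then $\|f(x)\|_\infty\le\|g(x)\|_\infty$ a.e., so $\|f\|\le\|g\|$. The second claim holds because evaluation at $t$ is a contractive lattice homomorphism on $C(M)$. For the third, simple functions are finite sums $\sum g_i\otimes h_i$ with $g_i\in L_1(\mu)$, $h_i\in C(M)$, and $\|g\otimes h\|=\|g\|_1\|h\|_\infty$; so the sums with $g_i$ and $h_i$ in countable dense sets are dense.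
\end{proof}

All connectedness statements in this paper come from the next lemma.

\begin{lemma}\label{lem:rigid}
Let $M$ be a continuum, $p\in M$, and let $e\in L_1(\mu;C(M))$ satisfy $e\wedge(1-e)=0$. If $e(\cdot,p)$ is a.e.\ constant, then $e=0$ or $e=1$.
\end{lemma}

\begin{proof}
For a.e.\ $x$ the equality $e(x)\wedge(1-e(x))=0$ holds in $C(M)$, that is, at every $t\in M$. For such $x$ the function $e(x,\cdot)$ is continuous and $\{0,1\}$-valued on the connected space $M$, so it is constant, with value $e(x,p)\in\{0,1\}$. By hypothesis this value is the same for a.e.\ $x$.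
\end{proof}

\subsection*{The Stone space $S$}
The measure algebra of $\lambda$ is the Boolean algebra of measurable subsets of $\Omega$ modulo null sets. Its Stone space $S$ is the set of its ultrafilters, with the clopen sets $[A]=\{\chi\in S:A\in\chi\}$ as a base; $[A]$ is nonempty exactly when $\lambda(A)>0$. There is a unital lattice isomorphism $L_\infty\cong C(S)$ that sends $1_A$ to $1_{[A]}$. By (F1) we may regard $\chi\in S$ as a unital lattice homomorphism $L_\infty\to\mathbb R$, with $\chi(1_A)=1$ if $\chi\in[A]$ and $\chi(1_A)=0$ otherwise.

\section{Gluing copies of a continuum along a measure space}\label{sec:glue}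

The lattice $E_M$ describes a family of copies of $M$, indexed by $\Omega$ and glued at $p$. This is literally true when the index set is finite.

\begin{example}\label{ex:atomic}
Replace $\Omega$ by $\{1,2\}$ with masses $\frac12,\frac12$, and take $M=[0,1]$, $p=0$. Then $L_1(\Omega;C(M))$ consists of pairs $(f_1,f_2)$ in $C[0,1]$; it is $C(K)$ for the disjoint union $K$ of two intervals, and $e=(1,0)$ witnesses that $K$ is disconnected. The condition at $p$ reads $f_1(0)=f_2(0)$. It removes $e$, and the remaining pairs are the continuous functions on $[-1,1]$, with value $f_1(t)$ at $t$ and $f_2(t)$ at $-t$. The structure space is the arc $[-1,1]$.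

Now replace $\Omega$ by $\{1,2,\dots\}$ with masses $2^{-i}$. The ideal $E_u$ consists of the uniformly bounded sequences $(f_i)$ in $C[0,1]$ with a common value at $0$, and $K_u(E)$ is connected by Lemmas~\ref{lem:rigid} and~\ref{lem:dict}(b). It is still separable: the evaluations $(f_i)\mapsto f_j(t)$, for $j\ge1$ and rational $t$, are points of $K_u(E)$, and they form a dense set by Lemma~\ref{lem:dict}(c).
\end{example}

The connectedness argument does not depend on the measure space, while the countable dense set uses atoms: on $\Omega=[0,1]$ the evaluation $f\mapsto f(\omega,t)$ is not defined on classes of functions. What replaces a point $\omega$ is a point $\chi$ of $S$. The next lemma says that many of these are needed to form a dense set, since each $\chi$ lies over a single point of $[0,1]$ and detects only closed sets that contain this point.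

\begin{lemma}\label{lem:lower}
If $\lambda(A)>0$, then $d([A])\ge\operatorname{non}(\mathcal N)$. In particular $d(S)\ge\operatorname{non}(\mathcal N)$, and $S$ is not separable.
\end{lemma}

\begin{proof}
For $\chi\in S$, the restriction of $\chi$ to $C[0,1]\subset L_\infty$ is a unital lattice homomorphism, so by (F1) it is the evaluation at a point $x_\chi\in[0,1]$. We claim that
\begin{equation}\label{eq:star}
B\subset[0,1]\ \text{closed},\ \chi\in[B]\quad\Longrightarrow\quad x_\chi\in B .
\end{equation}
Indeed, $B\ne\emptyset$, and $g=\operatorname{dist}(\cdot,B)$ satisfies $g\wedge1_B=0$. Applying $\chi$ gives $g(x_\chi)\wedge1=0$, so $g(x_\chi)=0$, and $x_\chi\in B$ because $B$ is closed.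

Let $D$ be dense in $[A]$ and $Z=\{x_\chi:\chi\in D\}$. Suppose that $Z$ is null. Then $A\setminus Z$ is measurable of positive measure, so by inner regularity it contains a closed set $B$ with $\lambda(B)>0$. The set $[B]$ is a nonempty open subset of $[A]$, so it contains some $\chi\in D$, and \eqref{eq:star} gives $x_\chi\in B\cap Z=\emptyset$. Hence $Z$ is not null and $|D|\ge|Z|\ge\operatorname{non}(\mathcal N)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
\emph{Separable Banach lattice.} By Lemma~\ref{lem:bochner}, $L_1(\Omega;C(M))$ is a separable Banach lattice and $E_M$ is the preimage of the closed sublattice of constants of $L_1(\Omega)$ under the continuous lattice homomorphism $f\mapsto f(\cdot,p)$. So $E_M$ is a closed sublattice, and $K_M$ is sick.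

\emph{Quasi-interior point.} Let $0\le f\in E_M$. Then $f\wedge nu\in(E_M)_u$. For a.e.\ $\omega$ the number $\|f(\omega)-f(\omega)\wedge n\|_\infty$ is at most $\|f(\omega)\|_\infty$, and it is $0$ once $n\ge\|f(\omega)\|_\infty$. By dominated convergence $f\wedge nu\to f$. Since every element of $E_M$ is a difference of positive elements, $(E_M)_u$ is dense.

\emph{Connectedness.} Apply Lemmas~\ref{lem:rigid} and~\ref{lem:dict}(b).

\emph{Nonseparability.} The unital map $g\mapsto g\otimes1$ does not take $L_\infty$ into $E_M$; the condition at $p$ was imposed to exclude it. We damp it at $p$. Let $h=\operatorname{dist}(\cdot,p)$ for a metric on $M$. Then $h\ge0$, $h(p)=0$, and $h\ne0$ because $M$ is nondegenerate. For $g\in L_\infty$ the function $g\otimes h$ vanishes at $t=p$ and satisfies $|g\otimes h|\le\|g\|_\infty\|h\|_\infty u$, so it lies in $(E_M)_u$. The linear map $\Phi g=g\otimes h$ is a lattice homomorphism because $|g\otimes h|=|g|\otimes h$, and it is injective because $\|g\otimes h\|=\|g\|_1\|h\|_\infty$. So $\Phi$ maps $C(S)\cong L_\infty$ into $C(K_M)\cong(E_M)_u$, and Lemmas~\ref{lem:transfer} (with $U=K_M$) and~\ref{lem:lower}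 give $d(K_M)\ge d(S)>\aleph_0$.
\end{proof}

\begin{remark}\label{rem:hyp}
Metrizability of $M$ makes $C(M)$, and hence $E_M$, separable. If $M=\{p\}$, then $E_M=\mathbb R$ and $K_M$ is a point. If $M$ had a nonempty clopen subset $V$ with $p\notin V$, then $e=1\otimes1_V$ would disconnect $K_M$. The order of the two norms also matters. In the Banach lattice of continuous maps $f:[0,1]\to L_1(\Omega)$ with $f(0)$ constant, normed by $\max_t\|f(t)\|_1$ and with $u=1$, the element $e(t)=1_{[0,t]}$ satisfies $\|e(t)-e(s)\|_1=|t-s|$, $e(0)=0$ and $e\wedge(u-e)=0$, but $e\ne0,u$. There the compact space $K_u$ is disconnected. Lemma~\ref{lem:rigid} needs continuity in $t$ for almost every fixed $\omega$, and taking the maximum over $t$ inside the integral preserves this property in the limit.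
\end{remark}

\section{The density of sick compacta}\label{sec:density}

To map $S$ onto a sick compactum $L$ it suffices, by (F2), to embed $C(L)$ in $L_\infty$ as a unital sublattice. So we need a measure on $L$ that sees every open set and whose measure algebra is separable. Both properties come from the separability of the Banach lattice. The objects of the next lemma are used again in Section~\ref{sec:cone}. A functional $x^*\in F^*$ is \emph{strictly positive} if $x^*(x)>0$ whenever $x\ge0$, $x\ne0$.

\begin{lemma}\label{lem:measure}
Let $L$ be a sick compactum. There are a separable Banach lattice $F$ with a quasi-interior point $v$, a lattice isomorphism $T$ of $C(L)$ onto $F_v$ with $T1=v$, a strictly positive $x^*\in F^*$, a Radon probability measure $\mu$ on $L$ with full support, and a bounded injective lattice homomorphism $j:F\to L_1(\mu)$ such that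
\[
\int_Lg\,d\mu=x^*(Tg)\quad\text{and}\quad jTg=g\qquad(g\in C(L)).
\]
The space $L_1(\mu)$ is separable.
\end{lemma}

\begin{proof}
Let $L=K_v(F_0)$ with $F_0$ separable, and let $T:C(L)\to F_0$ be the Kakutani map. The closure $F$ of $(F_0)_v$ is a closed sublattice by (F3), $F_v=(F_0)_v$, and $v$ is quasi-interior in $F$.

Let $(x_n)_{n\ge1}$ be dense in $F\setminus\{0\}$. By the Hahn--Banach theorem there is $y_n^*$ of norm one with $y_n^*(|x_n|)=\|x_n\|$. The dual $F^*$ is a Banach lattice, so $x_n^*=|y_n^*|$ is positive, has norm one, and satisfies $\|x_n\|=y_n^*(|x_n|)\le x_n^*(|x_n|)\le\|x_n\|$. Put $x^*=\sum_n2^{-n}x_n^*$. Given $x\ge0$, $x\ne0$, choose $n$ with $\|x-x_n\|<\|x\|/3$. Then $\|\,|x_n|-x\,\|<\|x\|/3$ by (F3), so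
\[
x_n^*(x)\ge\|x_n\|-\tfrac13\|x\|>\tfrac23\|x\|-\tfrac13\|x\|>0 ,
\]
and $x^*(x)>0$. Rescale $x^*$ so that $x^*(v)=1$.

By the Riesz representation theorem the positive functional $g\mapsto x^*(Tg)$ is integration against a Radon probability measure $\mu$. If $U\subset L$ is open and nonempty, take $0\le g\le1$, $g\ne0$, vanishing off $U$; then $\mu(U)\ge x^*(Tg)>0$. So $\mu$ has full support. Since $\|g\|_{L_1(\mu)}=x^*(|Tg|)\le\|x^*\|\|Tg\|$, the map $Tg\mapsto g$ is a bounded lattice homomorphism $F_v\to L_1(\mu)$. By (F3) it extends to $j:F\to L_1(\mu)$, and $\|jx\|_1=x^*(|x|)$ for all $x\in F$ by continuity. Strict positivity makes $j$ injective. The range of $j$ is separable and contains $C(L)$, which is dense in $L_1(\mu)$ because $\mu$ is Radon. So $L_1(\mu)$ is separable.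
\end{proof}

The measure $\mu$ may have atoms (it is a point mass if $L$ is a point), so we multiply it by $\lambda$ before comparing it with Lebesgue measure. We use Carath\'eodory's theorem \cite[\S41, Theorem C]{Halmos}: the measure algebra of an atomless probability measure $\nu$ is isomorphic to that of $\lambda$ if it is separable in the metric $\nu(A\triangle B)=\|1_A-1_B\|_{L_1(\nu)}$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{$L$ is an image of $S$.} Let $\mu$ be as in Lemma~\ref{lem:measure} and let $\nu=\mu\otimes\lambda$ be the product measure. It is atomless: for a measurable set $W$, the function $s\mapsto\nu(W\cap(L\times[0,s]))$ is $1$-Lipschitz, so it takes all values between $0$ and $\nu(W)$. The space $L_1(\nu)$ is separable, because the sums $\sum g_i\otimes h_i$ with $g_i\in L_1(\mu)$, $h_i\in L_1(\lambda)$ are dense and $\|g\otimes h\|_1=\|g\|_1\|h\|_1$. So the measure algebra of $\nu$ is isomorphic to that of $\lambda$. The isomorphism extends from indicators to simple functions and then, by uniform limits, to a unital lattice isomorphism $L_\infty(\nu)\cong L_\infty\cong C(S)$. The unital lattice homomorphism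 $g\mapsto g\otimes1$ from $C(L)$ to $L_\infty(\nu)$ is injective because $\mu$ has full support. By (F2), $L$ is a continuous image of $S$, and hence $d(L)\le d(S)$.

\emph{The density of $S$.} By Lemma~\ref{lem:lower} it remains to find a dense subset of $S$ of cardinality at most $\operatorname{non}(\mathcal N)$. We reverse the map $\chi\mapsto x_\chi$: we choose a small set of points of $[0,1]$ that meets every set of positive measure, and over each point an ultrafilter that contains all sets concentrated near it. Recall that $x\in(0,1)$ is a \emph{density point} of a measurable set $A$ if $\lambda([x-r,x+r]\setminus A)/r\to0$ as $r\to0$. By Lebesgue's density theorem, the set of density points of $A$ differs from $A$ by a null set.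

First, if $\lambda(B)>0$, then $W=B+\mathbb Q\bmod1$ has full measure. To see this, let $x$ be a density point of $W$ and let $I_k$ be the interval $[i2^{-k},(i+1)2^{-k})$ that contains $x$. The translates of $I_k$ by multiples of $2^{-k}$ modulo $1$ partition $[0,1)$, and $W$ is invariant under these translations. Hence
\[
\lambda(\Omega\setminus W)=2^k\lambda(I_k\setminus W)\le2^k\lambda\big([x-2^{-k},x+2^{-k}]\setminus W\big)\to0 .
\]

Let $X\subset[0,1)$ be non-null with $|X|=\operatorname{non}(\mathcal N)$, and let $X'=(X+\mathbb Q\bmod1)\setminus\{0\}$, so that $|X'|\le|X|\cdot\aleph_0=|X|$. The set $X'$ meets every measurable $B\subset(0,1)$ with $\lambda(B)>0$. Otherwise $X$ would be disjoint from $B+\mathbb Q\bmod 1$, which has full measure, and $X$ would be null.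

For $x\in X'$, the classes of sets having $x$ as a density point form a proper filter in the measure algebra: the family contains $\Omega$, contains no null set, and is closed under supersets and, since $I\setminus(A\cap A')=(I\setminus A)\cup(I\setminus A')$, under finite intersections. Let $\chi_x\in S$ be an ultrafilter extending it. If $\lambda(A)>0$, the density points of $A$ form a subset of $(0,1)$ of positive measure, which contains some $x\in X'$; then $\chi_x\in[A]$. So $\{\chi_x:x\in X'\}$ is dense in $S$.
\end{proof}

To localize the lower bound for $K_M$ to an open set $U$ we must place a copy of $C([A])$, for some $A$ of positive measure, among the functions vanishing off $U$. It is enough to fit one function $1_A\otimes h$ under a function supported in $U$.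

\begin{proof}[Proof of Theorem~\ref{thm:Aplus}]
Since $U$ is open, $d(U)\le d(K_M)\le\operatorname{non}(\mathcal N)$ by Theorem~\ref{thm:B}.

For the lower bound, choose by Urysohn's lemma $f\in(E_M)_u$, $f\ge0$, $f\ne0$, vanishing on $K_M\setminus U$. Fix a countable base of nonempty open subsets of $M$. For each member $G$ of the base with $p\notin G$ and each rational $\varepsilon>0$ let
\[
A_{G,\varepsilon}=\{\omega\in\Omega:\ f(\omega,t)\ge\varepsilon\ \text{ for all } t\in G\},
\]
which is measurable as the preimage under $f$ of a closed subset of $C(M)$. The set of $\omega$ with $f(\omega)\ge0$ and $f(\omega)\ne0$ has positive measure. For such $\omega$ the open set $\{t:f(\omega,t)>0\}$ is nonempty, and it contains a point $t_0\ne p$, because $p$ is not isolated in the nondegenerate continuum $M$. Taking $\varepsilon<f(\omega,t_0)$ and $G$ a small neighborhood of $t_0$, we see that $\omega$ lies in some $A_{G,\varepsilon}$. There are countably many such sets, so one of them, $A=A_{G,\varepsilon}$, has positive measure. Take $h\in C(M)$ with $0\le h\le\varepsilon$, $h\ne0$, vanishing off $G$. Then $h(p)=0$ and $0\le1_A\otimes h\le f$.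

For $g\in C([A])$ let $g^0\in C(S)\cong L_\infty$ be the extension of $g$ by zero, continuous because $[A]$ is clopen. As in the proof of Theorem~\ref{thm:A}, $\Phi g=g^0\otimes h$ is an injective lattice homomorphism $C([A])\to(E_M)_u$. Here $\Phi1=1_A\otimes h$ lies between $0$ and $f$, so it vanishes on $K_M\setminus U$. Lemmas~\ref{lem:transfer} and~\ref{lem:lower} give $d(U)\ge d([A])\ge\operatorname{non}(\mathcal N)$.

Finally, let $D$ be a countable dense subset of a set $Z\subset K_M$. If $\overline Z=\overline D$ had nonempty interior $V$, then $D\cap V$ would be a countable dense subset of $V$, although $d(V)$ is uncountable.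
\end{proof}

\section{Cones over sick compacta}\label{sec:cone}

Let $L$ be sick and let $F,v,T,x^*,\mu,j$ be as in Lemma~\ref{lem:measure}. The natural connected space containing $L$ is the cone, obtained from $L\times[0,1]$ by collapsing $L\times\{0\}$ to a point. Its continuous functions form the vector lattice
\[
\mathcal A=\{f\in C(L\times[0,1]):\ f(\cdot,0)\ \text{is constant}\}.
\]
To obtain a sick space we need a weaker norm that makes $\mathcal A$ separable, and we must complete it. The completion may add new elements between $0$ and $1$, and the difficulty is to show that none of them is the indicator of a proper clopen set. Remark~\ref{rem:hyp} indicates the right norm: first the maximum over $t$, then the norm of $F$. For $f\in\mathcal A$ the map $l\mapsto f(l,\cdot)$ is continuous from $L$ into $C[0,1]$, since $[0,1]$ is compact. So we may define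
\[
m(f)(l)=\max_{t\in[0,1]}|f(l,t)|,\quad m(f)\in C(L),\qquad N(f)=\|Tm(f)\|_F .
\]
When $L$ is a point, $F=\mathbb R$ and $v=1$, this is $C[0,1]$ with its usual norm, and the construction gives $\widehat L=[0,1]$; this explains the term $\aleph_0$ in the theorem.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
We have $m(f+g)\le m(f)+m(g)$, $m(rf)=|r|m(f)$, $m(f)\le m(g)$ if $|f|\le|g|$, and $m(f)=0$ only for $f=0$. As $T$ is positive and injective and the norm of $F$ is monotone, $N$ is a lattice norm on $\mathcal A$. Let $E$ be the completion, a Banach lattice by (F3), let $u=1\in\mathcal A$, and put $\widehat L=K_u(E)$. Note that $\mathcal A\subset E_u$, that $N(f)\le\|f\|_\infty\|v\|$, and that $N(g\otimes b)=\|b\|_\infty\|Tg\|$ for $g\in C(L)$, $b\in C[0,1]$ with $g\otimes b\in\mathcal A$.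

\emph{$E$ is separable.} Let $b_{n,i}(t)=\max(0,1-|nt-i|)$ for $0\le i\le n$. These functions are nonnegative with sum $1$, $b_{n,i}(t)=0$ if $|t-i/n|\ge1/n$, and $b_{n,i}(0)=0$ for $i\ge1$. Let $f\in\mathcal A$ have the constant value $c$ at $t=0$, and put $f_n=\sum_if(\cdot,i/n)\otimes b_{n,i}$. Then
\[
\|f-f_n\|_\infty\le\sup\{|f(l,t)-f(l,s)|:\ l\in L,\ |t-s|\le1/n\}\to0 ,
\]
because $\{f(l,\cdot):l\in L\}$ is compact in $C[0,1]$, hence equicontinuous. So $N(f-f_n)\to0$. Let $D_0\subset C(L)$ be countable with $TD_0$ dense in $F_v$ for the norm of $F$. The functions $q\otimes b_{n,0}+\sum_{i\ge1}g_i\otimes b_{n,i}$ with $q\in\mathbb Q$, $g_i\in D_0$ lie in $\mathcal A$, and their $N$-distance from $f_n$ is at most $|c-q|\,\|v\|+\sum_{i\ge1}\|Tf(\cdot,i/n)-Tg_i\|$, which can be made arbitrarily small. They form a countable dense subset of $E$, so $\widehat L$ is sick.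

\emph{Elements of $E$ as functions.} To apply Lemma~\ref{lem:rigid} we represent $E$ faithfully in $L_1(\mu;C[0,1])$. For $f\in\mathcal A$ let $Jf$ be the class of the continuous map $l\mapsto f(l,\cdot)$. Then
\begin{equation}\label{eq:J}
\|Jf\|=\int_Lm(f)\,d\mu=x^*(Tm(f))\le\|x^*\|N(f),
\end{equation}
so $J$ extends to a bounded lattice homomorphism $J:E\to L_1(\mu;C[0,1])$ with $Ju=1$. Injectivity on $\mathcal A$ does not pass to the completion by itself; to prove it we extend the middle term of \eqref{eq:J}. From $|m(f)-m(g)|\le m(f-g)$ we get $\|Tm(f)-Tm(g)\|\le N(f-g)$, so $f\mapsto Tm(f)$ extends to a continuous map $\overline m:E\to F_+$. By continuity $\|\overline m(e)\|=\|e\|$ and $\|Je\|=x^*(\overline m(e))$ for all $e\in E$. If $Je=0$, then $\overline m(e)=0$ because $x^*$ is strictly positive, and so $e=0$. Thus $J$ is injective.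

For $t\in[0,1]$ we have $|f(\cdot,t)|\le m(f)$, so $f\mapsto Tf(\cdot,t)$ extends to a contractive lattice homomorphism $\operatorname{ev}_t:E\to F$. Since $\operatorname{ev}_tu=v$, it maps $E_u$ into $F_v$. For all $e\in E$,
\begin{equation}\label{eq:ev}
(Je)(\cdot,t)=j(\operatorname{ev}_te)\quad\text{in }L_1(\mu),\qquad\text{and}\qquad(Je)(\cdot,0)\ \text{is a.e.\ constant}.
\end{equation}
Both statements hold on $\mathcal A$; the maps $E\to L_1(\mu)$ involved are continuous by Lemma~\ref{lem:bochner}, and the constants are closed in $L_1(\mu)$.

\emph{Connectedness.} If $e\wedge(u-e)=0$, then $Je\wedge(1-Je)=0$. By \eqref{eq:ev} and Lemma~\ref{lem:rigid}, $Je$ is $0$ or $1=Ju$, so $e\in\{0,u\}$ by injectivity. Lemma~\ref{lem:dict}(b) applies.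

\emph{Embedding.} Let $h(t)=t$. For $g\in C(L)$ we have $g\otimes h\in\mathcal A$ and $\operatorname{ev}_1(g\otimes h)=Tg$. So $T^{-1}\operatorname{ev}_1$ is a surjective unital lattice homomorphism from $E_u\cong C(\widehat L)$ onto $C(L)$, and $L$ embeds in $\widehat L$ by (F2).

\emph{Density, lower bound.} A subspace can have larger density than the whole space, so the embedding does not suffice. Instead, $g\mapsto g\otimes h$ is an injective lattice homomorphism $C(L)\to E_u$, and Lemma~\ref{lem:transfer} gives $d(L)\le d(\widehat L)$. Also $1\otimes h\notin\mathbb Ru$, so $\widehat L$ has more than one point. A connected Hausdorff space with more than one point is infinite, and its finite subsets are closed and proper. So $d(\widehat L)\ge\aleph_0$.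

\emph{Density, upper bound.} Let $D_L$ be dense in $L$ with $|D_L|=d(L)$. For $l\in D_L$ and rational $t\in[0,1]$, the map $y_{l,t}(e)=(T^{-1}\operatorname{ev}_te)(l)$ is a unital lattice homomorphism on $E_u$, hence a point of $\widehat L$. Suppose that $e\in E_u$ vanishes at all $y_{l,t}$. For each rational $t$ the continuous function $T^{-1}\operatorname{ev}_te$ vanishes on $D_L$, so $\operatorname{ev}_te=0$, and $(Je)(\cdot,t)=0$ a.e.\ by \eqref{eq:ev}. Discarding countably many null sets, we see that for a.e.\ $l$ the continuous function $(Je)(l,\cdot)$ vanishes at all rational points, hence everywhere. So $Je=0$ and $e=0$. By Lemma~\ref{lem:dict}(c) the points $y_{l,t}$ are dense, and $d(\widehat L)\le d(L)\cdot\aleph_0=\max(d(L),\aleph_0)$.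

\emph{Consequences.} If $d(L)$ is uncountable, then $d(\widehat L)=d(L)$, which proves the second sentence of the theorem. No density exceeds $\operatorname{non}(\mathcal N)$ by Theorem~\ref{thm:B}, and $d(K_M)=\operatorname{non}(\mathcal N)$ by Theorem~\ref{thm:Aplus}.
\end{proof}

\section{Solenoids and continuum many examples}\label{sec:solenoid}

Density does not distinguish the spaces $K_M$, so we need a topological invariant of $K_M$ that remembers $M$. Let $S^1$ be the unit circle in $\mathbb C$. For a compact space $K$, the set $C(K,S^1)$ is a group under pointwise multiplication. For a prime $q$, say that $K$ \emph{has $q$-th roots} if every $f\in C(K,S^1)$ equals $g^q$ for some $g\in C(K,S^1)$. We show that $K_M$ has $q$-th roots exactly when $M$ does, and then find continua with a prescribed set of such primes.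

\subsection*{Circle-valued maps on $K_M$}
The equation $f=g^q$ involves products, while $C(K_M)$ is identified with $(E_M)_u$ only as a lattice with unit. The ideal $(E_M)_u$ consists of the $f\in E_M$ with $\|f(\cdot)\|_\infty$ essentially bounded, and it is closed under the pointwise product: multiplication is continuous on $C(M)$, so products are measurable, and they are bounded and a.e.\ constant at $p$. The two products agree because the square is a supremum of affine functions.

\begin{lemma}\label{lem:mult}
Let $M$ be a nondegenerate continuum and $p\in M$. The identification $(E_M)_u\cong C(K_M)$ preserves products. Consequently $C(K_M,S^1)$ is isomorphic to the group $\mathcal G$ of classes, modulo equality a.e., of measurable maps $\mathcal F:\Omega\to C(M,S^1)$ with $\mathcal F(\cdot,p)$ a.e.\ constant, under the pointwise product.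
\end{lemma}

\begin{proof}
Let $x\in(E_M)_u$ with $|x|\le Ru$, let $S_k$ be a finite $\frac1k$-net of $[-R,R]$, and let $\psi_k(a)=\max_{s\in S_k}(2sa-s^2)$. For $|a|\le R$,
\[
0\le a^2-\psi_k(a)=\min_{s\in S_k}(a-s)^2\le k^{-2}.
\]
Put $x_k=\bigvee_{s\in S_k}(2sx-s^2u)\in(E_M)_u$. Computing pointwise on $\Omega\times M$, we get $|x^2-x_k|\le k^{-2}u$. Let $y\in K_M$. As $y$ is a unital lattice homomorphism, $|y(x^2)-y(x_k)|\le k^{-2}$, $|y(x)|\le R$ and $y(x_k)=\psi_k(y(x))$. Hence $|y(x^2)-y(x)^2|\le2k^{-2}$ for all $k$, and $y(x^2)=y(x)^2$. The identity $4xx'=(x+x')^2-(x-x')^2$ gives $y(xx')=y(x)y(x')$.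

A continuous map $K_M\to S^1$ is a pair $(a,b)$ in $C(K_M)$ with $a^2+b^2=1$. It corresponds to a pair $(a,b)$ in $(E_M)_u$ with $a^2+b^2=u$, that is, to the element $\mathcal F(\omega)=a(\omega)+ib(\omega)$ of $\mathcal G$; conversely, the real and imaginary parts of an element of $\mathcal G$ form such a pair. On both sides the group operation is $(a,b)(a',b')=(aa'-bb',ab'+ba')$.
\end{proof}

\begin{lemma}\label{lem:roots}
Let $M$ be a nondegenerate continuum, $p\in M$ and $q$ a prime. Then $K_M$ has $q$-th roots if and only if $M$ has $q$-th roots.
\end{lemma}

\begin{proof}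
By Lemma~\ref{lem:mult}, $K_M$ has $q$-th roots if and only if every element of $\mathcal G$ is a $q$-th power in $\mathcal G$. Suppose this holds and let $f\in C(M,S^1)$. The constant map $\omega\mapsto f$ belongs to $\mathcal G$, so there is $\mathcal H\in\mathcal G$ with $\mathcal H(\omega)^q=f$ for a.e.\ $\omega$, and any such $\mathcal H(\omega)$ is a root of $f$.

Conversely, suppose that $M$ has $q$-th roots. Each $\mathcal F(\omega)$ has a root, and the difficulty is to choose it measurably in $\omega$ and with constant value at $p$. Normalizing at $p$ makes the root unique and continuous. Let $G=\{f\in C(M,S^1):f(p)=1\}$, a subgroup that is closed in the supremum norm. The homomorphism $f\mapsto f^q$ of $G$ is injective: if $f^q=1$, then $f$ takes values in a finite set, so it is constant on the connected space $M$, with value $f(p)=1$. It is onto: if $f\in G$ and $f=g^q$, then $g(p)^q=1$, so $g/g(p)\in G$ is also a root. Let $\rho:G\to G$ be the inverse homomorphism. If $\|f-1\|_\infty<1$, then $f$ omits $-1$, so $f=e^{ir}$ with $r=\operatorname{Arg}f$ continuous, $|r|<\pi$ and $r(p)=0$; by uniqueness $\rho(f)=e^{ir/q}$. Since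 $|e^{i\theta}-1|=2\sin(|\theta|/2)$ increases with $|\theta|\in[0,\pi]$, we get $\|\rho(f)-1\|_\infty\le\|f-1\|_\infty$. For $f,g\in G$ with $\|f-g\|_\infty<1$ this yields
\[
\|\rho(f)-\rho(g)\|_\infty=\|\rho(f/g)-1\|_\infty\le\|f/g-1\|_\infty=\|f-g\|_\infty ,
\]
so $\rho$ is continuous.

Let $\mathcal F\in\mathcal G$ with $\mathcal F(\cdot,p)=c$ a.e., and choose $c_0\in S^1$ with $c_0^q=c$. After a change on a null set, $c^{-1}\mathcal F$ takes values in $G$. Then $\mathcal H(\omega)=c_0\,\rho(c^{-1}\mathcal F(\omega))$ is measurable, $\mathcal H(\omega,p)=c_0$, and $\mathcal H^q=\mathcal F$.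
\end{proof}

\subsection*{Roots on solenoids}
We recall two facts about the circle.
\begin{enumerate}
\item[(C1)] Every $g\in C(S^1,S^1)$ has the form $g(z)=z^ke^{is(z)}$ with $k\in\mathbb Z$, $s\in C(S^1,\mathbb R)$. Indeed, write $g(e^{i\theta})=e^{i\sigma(\theta)}$ with $\sigma$ continuous on $[0,2\pi]$, let $\sigma(2\pi)-\sigma(0)=2\pi k$, and put $s(e^{i\theta})=\sigma(\theta)-k\theta$.
\item[(C2)] If $z^k=e^{is(z)}$ on $S^1$ with $s\in C(S^1,\mathbb R)$, then $k=0$. Indeed, $\theta\mapsto k\theta-s(e^{i\theta})$ is continuous with values in $2\pi\mathbb Z$, hence constant, and its values at $0$ and $2\pi$ differ by $2\pi k$.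
\end{enumerate}
The interval has $q$-th roots for every $q$, since each map into $S^1$ is $e^{i\sigma}=(e^{i\sigma/q})^q$. The circle has them for no $q$: if $z=(z^ke^{is})^q$, then $z^{1-qk}=e^{iqs}$ with $1-qk\ne0$, against (C2). To obtain roots for the primes in a given set $P$ only, we adjoin to the circle a root of $z$, then a root of that root, and so on, using only primes in $P$.

Let $P$ be a nonempty set of primes and fix a sequence $(q_n)_{n\ge0}$ in $P$ that takes each value in $P$ infinitely often. The \emph{solenoid} is
\[
\Sigma_P=\{(z_n)_{n\ge0}\in(S^1)^{\mathbb N}:\ z_n=z_{n+1}^{q_n}\ \text{ for all } n\},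
\]
a closed subset of $(S^1)^{\mathbb N}$, hence compact and metrizable. The coordinate maps $\pi_n:\Sigma_P\to S^1$ satisfy $\pi_n=\pi_m^{q_n\cdots q_{m-1}}$ for $m\ge n$. They are onto: given $z_n$, take powers for the earlier coordinates and successive roots for the later ones. The functions $g\circ\pi_n$ with $n\ge0$, $g\in C(S^1,\mathbb R)$ form an algebra, since a continuous function of $\pi_n$ is a continuous function of $\pi_m$ for $m\ge n$; it contains the constants and separates points. By the Stone--Weierstrass theorem, every continuous real or complex function on $\Sigma_P$ can be uniformly approximated by functions $g\circ\pi_m$, with $m$ as large as we wish. It follows that $\Sigma_P$ is connected: if $e$ is continuous and $\{0,1\}$-valued and $\|e-g\circ\pi_m\|_\infty<\frac12$ with $g$ real, then $g$ omits the value $\frac12$ on $S^1=\pi_m(\Sigma_P)$, so $g-\frac12$ has constant sign and $e$ is constant. Thus $\Sigma_P$ is a nondegenerate continuum.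

\begin{lemma}\label{lem:solenoid}
Let $M=\Sigma_P$.
\begin{enumerate}
\item[(a)] Every $f\in C(M,S^1)$ has the form $\pi_n^ke^{ir}$ with $n\ge0$, $k\in\mathbb Z$, $r\in C(M,\mathbb R)$.
\item[(b)] If $\pi_n^k=e^{is}$ with $s\in C(M,\mathbb R)$, then $k=0$.
\item[(c)] For a prime $q$, the space $M$ has $q$-th roots if and only if $q\in P$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Choose $n$ and $g\in C(S^1,\mathbb C)$ with $\|f-g\circ\pi_n\|_\infty<\frac12$. Since $|f|=1$ and $\pi_n$ is onto, $\big||g|-1\big|<\frac12$ on $S^1$. So $g_1=g/|g|$ is continuous, $|g-g_1|=\big||g|-1\big|<\frac12$, and $\|f-g_1\circ\pi_n\|_\infty<1$. The map $f/(g_1\circ\pi_n)$ is within distance less than $1$ of the constant $1$, so it equals $e^{ir'}$ with $r'$ its principal argument, a continuous function. Writing $g_1=z^ke^{is}$ by (C1), we get $f=\pi_n^ke^{i(r'+s\circ\pi_n)}$.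

(b) Choose $m\ge n$ and $s'\in C(S^1,\mathbb R)$ with $\|s-s'\circ\pi_m\|_\infty<1$, and write $\pi_n=\pi_m^l$ with $l\ge1$. Since $|e^{i\alpha}-e^{i\beta}|\le|\alpha-\beta|$, we have $|\pi_m^{kl}-e^{is'\circ\pi_m}|<1$ on $M$, and so $|z^{kl}-e^{is'(z)}|<1$ on $S^1$ because $\pi_m$ is onto. Then $z^{kl}e^{-is'}=e^{ir}$ with $r$ the principal argument, so $z^{kl}=e^{i(r+s')}$, and $kl=0$ by (C2).

(c) Let $q\in P$ and $f=\pi_n^ke^{ir}$. Since $q$ occurs infinitely often in $(q_i)$, there is $m>n$ with $q_n\cdots q_{m-1}=ql$ for an integer $l$. Then $\pi_n=\pi_m^{ql}$ and $f=(\pi_m^{lk}e^{ir/q})^q$. Now let $q\notin P$ and suppose that $\pi_0=g^q$ with $g=\pi_n^ke^{ir}$. We have $\pi_0=\pi_n^N$ with $N=q_0\cdots q_{n-1}$ (and $N=1$ if $n=0$), so $\pi_n^{N-qk}=e^{iqr}$. The prime $q$ does not divide $N$, so $N-qk\ne0$, which contradicts (b).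
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]
\emph{At least $2^{\aleph_0}$.} For each nonempty set $P$ of primes fix a point $p\in\Sigma_P$. By Theorems~\ref{thm:A} and~\ref{thm:Aplus}, $K_{\Sigma_P}$ is a connected sick compactum in which every nonempty open set has density $\operatorname{non}(\mathcal N)$. By Lemmas~\ref{lem:roots} and~\ref{lem:solenoid}(c), $P$ is the set of primes $q$ for which $K_{\Sigma_P}$ has $q$-th roots, and this set is a topological invariant. There are $2^{\aleph_0}$ nonempty sets of primes.

\emph{At most $2^{\aleph_0}$.} We count all sick compacta. A nonzero separable Banach space $E$ is isometric to a closed subspace of $\ell_\infty$, by $x\mapsto(x_n^*(x))_n$, where $(x_n)$ is dense in $E\setminus\{0\}$, $\|x_n^*\|=1$ and $x_n^*(x_n)=\|x_n\|$. So every sick compactum is homeomorphic to $K_u(E)$ for a triple $(E,E_+,u)$ in which $E$ is a closed separable subspace of $\ell_\infty$, the cone $E_+$ is a closed subset of $E$ that determines the order, and $u\in E_+$. Both $E$ and $E_+$ are closures of countable subsets of $\ell_\infty$. Since $\ell_\infty$ has $2^{\aleph_0}$ elements and $(2^{\aleph_0})^{\aleph_0}=2^{\aleph_0}$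 countable subsets, there are at most $2^{\aleph_0}$ triples.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AMRT}
Antonio Avil\'es, Gonzalo Mart\'inez Cervantes, Abraham Rueda Zoca, Pedro Tradacete,
\emph{Compact spaces associated to separable Banach lattices},
arXiv:2208.03065 (2022).

\bibitem{Halmos}
Halmos, \emph{Measure Theory}.

\end{thebibliography}
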